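# A crosscap on a hyperbolic honeycomb: flag-no-square 4-manifolds of odd Euler characteristic

## 1. A projective plane with 21 vertices

Inscribe a regular icosahedron in the unit sphere. Its surface is a simplicial complex with $12$ vertices, $30$ edges and $20$ triangles. Adjacent vertices have inner product $1/\sqrt5$. Distinct vertices that are neither adjacent nor antipodal have inner product $-1/\sqrt5$. The five neighbors of a vertex form a regular pentagon whose sides are edges of the icosahedron.

**Definition.** A simplicial complex is *flag* if its faces are exactly the cliques of its $1$-skeleton. A flag complex is *flag-no-square* (*fns*, also called *$5$-large*) if in addition it has no induced cycles of length at most $4$. In a flag complex every $3$-cycle bounds a face, so this means that there is no induced $4$-cycle: every $4$-cycle has a diagonal that is an edge.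

The boundary of a triangle is not flag. The boundary of the octahedron is flag, but its equators are induced $4$-cycles. The icosahedron is fns, by the following check.

*Flag.* Let $Q$ be a clique and $z\in Q$. Then $Q\setminus z$ lies in the pentagon of neighbors of $z$. The diagonals of that pentagon are longer than its sides, so they are not edges, and $Q\setminus z$ has at most two vertices, consecutive if there are two. So $Q$ is a face.

*No square.* Let $a,c$ be distinct, nonadjacent vertices. If $c=-a$, then $a$ and $c$ have no common neighbor, because neighbors of $a$ have inner product $1/\sqrt5$ with $a$ and neighbors of $-a$ have $-1/\sqrt5$. Otherwise $c=-a'$ with $a'$ a neighbor of $a$. A common neighbor $x$ of $a$ and $c$ is a vertex of the pentagon around $a$ with $x\cdot a'=-1/\sqrt5$, so it is one of the two pentagon vertices not equal or adjacent to $a'$. These two are adjacent to each other. So a $4$-cycle with opposite vertices $a,c$ has its other diagonal.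

Now divide by the antipodal map. We get the projective plane with $6$ vertices and Euler characteristic $6-15+10=1$, an odd number. But it is not flag. If $x\cdot y=-1/\sqrt5$ then $x$ is adjacent to $-y$, so all six vertices of the quotient are pairwise adjacent. The trouble is that $x$ and $-x$ are only $3$ steps apart, and a path from $x$ to $-x$ closes up in the quotient.

So we make the steps smaller. Cut each triangle into four by the midpoints of its sides and push the midpoints out to the sphere. This gives a triangulated sphere $K$ with $12+30=42$ vertices, $120$ edges and $80$ triangles. Write $[ab]$ for the midpoint of the edge $ab$. The adjacencies in $K$ are $a\sim[ab]$, and $[ab]\sim[ac]$ whenever $abc$ is a face of the icosahedron.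

*$K$ is flag.* Old vertices are pairwise nonadjacent. If a clique contains an old vertex $o$, the rest of it lies in the $5$-cycle of midpoints around $o$. Two of these midpoints $[oa],[ob]$ are adjacent only when $a,b$ are consecutive in the pentagon around $o$. So the rest has at most two vertices, and the clique is a face. Now consider a clique of at least three midpoints. The corresponding edges pairwise share an endpoint, so any three of them have a common endpoint or form a $3$-cycle. If they are $oa,ob,oc$, then $a,b,c$ are pairwise adjacent in a pentagon, which is impossible. So any three form a $3$-cycle. There is no fourth, since the third edge is determined by the first two. The $3$-cycle is a face of the icosahedron, and the clique is its central small triangle. A clique of at most two vertices is trivially a face.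

*$K$ has no induced square, case with an old vertex.* Let $o,[oa],x,[ob]$ be a $4$-cycle with $[oa]\not\sim[ob]$, so $a\not\sim b$. The old neighbors of $[oa]$ are $o,a$ and those of $[ob]$ are $o,b$. So $x$ is a midpoint, and it is $[oc]$ or $[ac]$ with $oac$ a face. If $x=[oc]$, then $x\sim o$ is a diagonal. If $x=[ac]$, then $x$ is also of the form $[oc']$ or $[bc']$ with $obc'$ a face. Since $o\notin\{a,c\}$, it is $[bc']$. Then $\{a,c\}=\{b,c'\}$ gives $c=b$, so $a\sim b$, a contradiction.

*Case of four midpoints.* Let $[ab]$ be one of them, and let $abp$, $abq$ be the two faces at $ab$. Let the pentagon around $a$ be $p,b,q,q',p'$ and the pentagon around $b$ be $p,a,q,q'',p''$, in cyclic order. The midpoints adjacent to $[ab]$ are $[ap],[bp],[aq],[bq]$. Up to the exchanges $a\leftrightarrow b$ and $p\leftrightarrow q$, the nonadjacent pairs among them are $[ap],[aq]$ and $[ap],[bq]$. Apart from $[ab]$, the midpoint neighbors are: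

- of $[ap]$: $[bp],[ap'],[pp']$;
- of $[aq]$: $[bq],[aq'],[qq']$;
- of $[bq]$: $[aq],[bq''],[qq'']$.

The first two lines are disjoint, because $a,b,p,q,p',q'$ are distinct. For the first and third lines, note $p\notin\{a,b,q,q''\}$, so only $[ap']$ could be shared. It would have to equal $[aq]$, since $a\notin\{b,q,q''\}$, but $p'\ne q$. So no induced square exists, and $K$ is fns.

Finally we measure the steps. With $\varphi=\frac{1+\sqrt5}2$, the vectors $o+a$ and $o+c$ (for a face $oac$) make an angle with cosine
$$\frac{1+3/\sqrt5}{2+2/\sqrt5}=\frac{\sqrt5+3}{2(\sqrt5+1)}=\frac{2\varphi^2}{4\varphi}=\frac\varphi2=\cos\frac\pi5 .$$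
The angle between $o$ and $[oa]$ has squared cosine $\frac12(1+\frac1{\sqrt5})>0.72$, larger than $(\varphi/2)^2<0.66$. So every edge of $K$ subtends an angle at most $\pi/5$ at the center. A path from $x$ to $-x$ turns through a total of at least $\pi$, so it has at least five edges:
$$d(x,-x)\ge5\quad\text{for every vertex } x \text{ of } K,$$
where $d$ is the graph distance in the $1$-skeleton. Lemma 1 below says that distance $5$ is enough. So $K/\pm1$ is an fns triangulation of $\mathbb{RP}^2$ with $21$ vertices, and $\chi=21-60+40=1$ is odd.

In dimension $2$, then, odd Euler characteristic is easily reached. Can it be reached in dimension $4$?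

## 2. Quotients by actions that move every vertex at least five steps

The closed star of a vertex $u$ is written $\mathrm{st}(u)$ and its link $\mathrm{lk}(u)$.

**Lemma 1 (quotients).** Let $K$ be a locally finite fns complex and let a group $G$ act simplicially with $d(x,gx)\ge5$ for all vertices $x$ and all $g\ne1$. Let $K/G$ be the complex whose vertices are the $G$-orbits of vertices and whose faces are the images of faces of $K$. Then $K/G$ is fns, and $|K|\to|K/G|$ is a regular covering with group $G$, isomorphic on stars of vertices.

*Proof.* **Step 1: the covering.** Two distinct vertices of $\mathrm{st}(x_0)$ are at distance at most $2$, so an orbit has at most one member in $\mathrm{st}(x_0)$. In particular each simplex maps injectively to $K/G$. If two simplices have the same image, translate one of them so that they share a vertex $x_0$. Both then lie in $\mathrm{st}(x_0)$ and meet the same orbits, so they coincide. Hence simplices with the same image are $G$-translates of each other, by a translation that respects orbits of vertices. So two points of $|K|$ have the same image exactly when they are in one orbit, and $|K/G|=|K|/G$. No $g\ne1$ maps a simplex to itself, since then $d(x,gx)\le1$ for its vertices.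 A point fixed by $g$ would lie in the interior of a simplex preserved by $g$, so the action is free.

Let $A_0$ be the orbit of $x_0$. Every face of $K/G$ containing $A_0$ lifts to a face containing $x_0$: take any lift and translate it. Its vertices are the unique members in $\mathrm{st}(x_0)$ of the orbits involved. So $\mathrm{st}(x_0)\to\mathrm{st}(A_0)$ is an isomorphism. The open stars of $x_0$ and $gx_0$ are disjoint for $g\ne1$, since otherwise $d(x_0,gx_0)\le1$. So the open star of $A_0$ is evenly covered by the open stars of the $gx_0$, which $G$ permutes simply transitively.

**Step 2: flag.** Let $A_0,\dots,A_r$ be pairwise adjacent orbits. Fix $x_0\in A_0$ and let $x_i$ be its unique neighbor in $A_i$. For $1\le i<j$, $x_i$ is adjacent to some $gx_j$. The path $x_j,x_0,x_i,gx_j$ has length $3$, so $g=1$. So the $x_i$ form a clique, hence a simplex of $K$, and its image is the required face.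

**Step 3: no square.** Let $A_0,A_1,A_2,A_3$ be a $4$-cycle in $K/G$. Lift it to a path $a_0,a_1,a_2,a_3$. Then $a_3$ is adjacent to some $ga_0$, so $d(a_0,ga_0)\le4$ and $g=1$. So $a_0,a_1,a_2,a_3$ is a $4$-cycle in $K$. It has a diagonal, and the image of that diagonal is a diagonal of the given cycle. $\square$

Step 3 is the step that needs the number $5$: a closed walk of length $4$ must lift to a closed walk.

The converse direction will tell us what is impossible.

**Lemma 2 (coverings).** A covering of an fns complex $L$, with the lifted triangulation $\tilde L$, is fns.

*Proof.* Closed stars are contractible, so the projection maps each $\mathrm{st}(x)$ isomorphically onto the star of the image of $x$. Adjacent vertices have distinct images.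

*Flag.* Let $x_0,\dots,x_r$ be a clique of $\tilde L$. The $x_i$ lie in $\mathrm{st}(x_0)$, so their images are distinct and form a clique, hence a face. This face lifts to a face containing $x_0$ whose other vertices lie in $\mathrm{st}(x_0)$ over the same vertices, so they are the $x_i$.

*No square.* Let $a,b,c,e$ be a $4$-cycle in $\tilde L$. The opposite vertices $a,c$ both lie in $\mathrm{st}(b)$, so they have distinct images, and likewise $b,e$ (in $\mathrm{st}(a)$). So the image is a $4$-cycle of $L$ and has a diagonal, say between the images of $a$ and $c$. Then the images of $a,b,c$ form a clique, hence a face. It lifts into $\mathrm{st}(b)$ as the face on $a,b,c$, and $a\sim c$. The other diagonal is treated in the same way. $\square$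

## 3. Parity in dimension four

From now on a *$4$-manifold* is a compact $4$-manifold without boundary, and an fns triangulation of it is an fns complex homeomorphic to it. Three known facts frame the problem:

- The $4$-sphere has no fns triangulation (Januszkiewicz–Świątkowski).
- If $\Delta$ is an fns triangulation of a $4$-manifold, then $\chi(\Delta)\ge f_0(\Delta)$, the number of vertices (Kopczyński–Pak–Przytycki).
- For every large enough integer $k$ there is an fns $4$-manifold of Euler characteristic $2k$ (Kalmanovich–Nevo–Sorcar, "On flag-no-square $4$-manifolds", arXiv:2310.13495).

The question, from that last paper, is: *is there a $4$-manifold of odd Euler characteristic that admits an fns triangulation?*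

The method of Section 1 would divide a triangulated $S^4$ by the antipodal map to get $\mathbb{RP}^4$, with $\chi=1$. This fails at its first step, as $S^4$ has no fns triangulation. No other method will give $\mathbb{RP}^4$ either: an fns triangulation of $\mathbb{RP}^4$ would lift, by Lemma 2, to an fns triangulation of its double cover $S^4$.

The next thing to try is to assemble large examples from pieces. A *combinatorial manifold* is a complex whose vertex links are PL spheres (for closed manifolds); the boundary complex of a simplicial polytope is an example. I use two standard PL facts (Rourke–Sanderson). If $u$ is a vertex of a closed combinatorial manifold $K$, then $\mathrm{st}(u)$ is a PL ball, and $K\setminus u$, the full subcomplex on the vertices other than $u$ (the complement of the open star), is a PL manifold with boundary $\mathrm{lk}(u)$. And gluing PL manifolds along a PL isomorphism of boundaries gives a PL manifold.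

**Lemma 3 (star-connected sum; cf. Kalmanovich–Nevo–Sorcar).** Let $K,L$ be fns combinatorial closed $4$-manifolds with vertices $u,w$, and let $\beta:\mathrm{lk}_K(u)\to\mathrm{lk}_L(w)$ be a simplicial isomorphism. Then $Z=(K\setminus u)\cup_\beta(L\setminus w)$ is an fns combinatorial $4$-manifold, a connected sum of $K$ and $L$, with $\chi(Z)=\chi(K)+\chi(L)-2$.

*Proof.* **Step 1: $Z$ is a complex, and it is flag.** In a flag complex a vertex link is a full subcomplex: if a face has all its vertices adjacent to $u$, then together with $u$ it is a clique, hence a face. So the two pieces meet exactly in $\Sigma:=\mathrm{lk}(u)=\mathrm{lk}(w)$, and each piece is a full subcomplex of the simplicial complex $Z$. No edge joins the two sides off $\Sigma$, so a clique of $Z$ lies in one side. It is a face there, because a full subcomplex of a flag complex is flag.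

**Step 2: no square.** An induced $4$-cycle in one side would be an induced $4$-cycle of $K$ or $L$. So an induced $4$-cycle of $Z$ contains $p\in K\setminus u$ and $q\in L\setminus w$, both off $\Sigma$. They are nonadjacent, hence opposite. The other two vertices $r,s$ are adjacent to both $p$ and $q$, so they lie in $\Sigma$, and $r\not\sim s$. Since $p\ne u$ and $p\notin\mathrm{lk}(u)$, the vertices $u,r,p,s$ form an induced $4$-cycle of $K$, a contradiction.

**Step 3: topology and $\chi$.** $Z$ is obtained by removing the interiors of two PL balls and gluing the boundaries, so it is a connected sum by the PL facts. At a vertex of $\Sigma$, too, the link in the resulting closed PL manifold is a PL sphere. Since $\chi(\mathrm{st}(u))=1$ and $\chi(S^3)=0$, we have $\chi(K\setminus u)=\chi(K)-1$. The same holds for $L$, and $\chi(Z)=\chi(K)-1+\chi(L)-1-\chi(\Sigma)$ with $\chi(\Sigma)=0$. $\square$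

Lemma 3 preserves parity: two even summands give an even sum. A summand $\mathbb{RP}^4$ would change the Euler characteristic by $1-2=-1$. But Lemma 3 would require an fns triangulation of $\mathbb{RP}^4$, and we have just seen that there is none. This is the exact obstacle. We shall get past it by adding the $\mathbb{RP}^4$ summand without ever triangulating $\mathbb{RP}^4$.

**Theorem A.** There is a closed orientable hyperbolic $4$-manifold $M$ of even Euler characteristic such that $M\#\mathbb{RP}^4$ has an fns triangulation. Since $\chi(M\#\mathbb{RP}^4)=\chi(M)-1$, this is an fns $4$-manifold of odd Euler characteristic.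

**Theorem B.** For all $m\ge1$ and $0\le j\le m$, the manifold $(\#^mM)\#(\#^j\mathbb{RP}^4)$ has an fns triangulation, where $M$ is the manifold of Theorem A. Consequently there is $k_0$ such that every integer $k\ge k_0$ is the Euler characteristic of an fns $4$-manifold.

By $\chi\ge f_0>0$ only positive integers can occur, so the set of Euler characteristics of fns $4$-manifolds is a cofinite subset of the positive integers.

These odd examples are nonorientable, with $\mathbb{RP}^4$ summands, and their fundamental groups contain $2$-torsion. The argument does not settle whether an *orientable* fns $4$-manifold can have odd Euler characteristic (equivalently, odd signature).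

## 4. Antipodal identification on a vertex link

Removing a ball from a $4$-manifold and identifying antipodal points of the boundary sphere is a connected sum with $\mathbb{RP}^4$: a *crosscap*. This suggests the following. Take an fns manifold $M$ and a vertex $v$ whose link has an antipodal automorphism $\alpha$. Delete the open star of $v$ and identify $y$ with $\alpha y$ on the boundary.

Try this first on a surface, with $v$ of degree $6$, so that the link is a hexagon. After the identification the hexagon becomes a $3$-cycle. It bounds no face: a triangle of the quotient on these three vertices would come from a triangle of $M$ with all vertices in the hexagon, but the hexagon is a full subcomplex of the flag complex $M$ and contains no triangle. So the quotient is not flag. The walk from $y$ to $\alpha y$ was too short, as it was for the icosahedron.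

So two things are needed. Inside the link, $y$ and $\alpha y$ must be at least $5$ apart. And there must be no shorter path that leaves the link and walks through the rest of $M\setminus v$.

For the first, we use the boundary complex $S$ of the $600$-cell, whose edges subtend the angle $\pi/5$, so that antipodes in $S$ are at least five steps apart. For the second, we extend the angle count of Section 1 to the vertices of $M$ near $v$: look at them *from $v$* and record their directions. If each edge not containing $v$ is seen under an angle at most $\pi/5$, then a path from $y$ to $\alpha y$ still needs five edges. To have directions we need geometry, so $M$ will be a hyperbolic manifold triangulated by geodesic simplices with vertex links $S$.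

A direct check that the identified complex is fns would be awkward. We pass to its double cover, which is a star-connected sum of two copies of $M$ and is covered by Lemma 3, and we then use Lemma 1.

## 5. The 600-cell and the honeycomb $\{3,3,3,5\}$

The symbol $\{3,5\}$ denotes the icosahedron: triangles, five at each vertex. Next, $\{3,3,5\}$ denotes the $600$-cell, viewed as a tessellation of $S^3$ by regular tetrahedra, five around each edge. Finally $\{3,3,3,5\}$ consists of regular $4$-simplices, five around each $2$-face.

**Facts on the 600-cell (Coxeter).** Let $S$ be the boundary complex of the $600$-cell, viewed as the tessellation $\{3,3,5\}$ of the unit $3$-sphere.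

- It has $120,720,1200,600$ faces of dimensions $0,1,2,3$.
- Its vertex set is invariant under $-1$.
- Inner products of distinct vertices lie in $\{\pm\frac\varphi2,\pm\frac12,\pm\frac1{2\varphi},0,-1\}$.
- Two vertices are adjacent iff their inner product is $\frac\varphi2=\cos\frac\pi5$. So distinct nonadjacent vertices are at angle at least $\pi/3$.
- Vertex links are icosahedra.

*$S$ is flag.* Let $Q$ be a clique and $y\in Q$. Then $Q\setminus y$ consists of vertices of the regular icosahedron of neighbors of $y$. The edges of this icosahedron are edges of $S$, and its nonadjacent vertices are farther apart than an edge length, so they are not adjacent in $S$. So $Q\setminus y$ is a clique of the icosahedron, hence a face of it, as checked in Section 1. Since that icosahedron is $\mathrm{lk}(y)$, $Q$ is a face of $S$.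

**Facts on the honeycomb.** Let $W=[3,3,3,5]$ be the compact hyperbolic simplex reflection group on $\mathbb H^4$, and let $T$ be the honeycomb $\{3,3,3,5\}$. It is a locally finite, face-to-face tessellation of $\mathbb H^4$ by regular geodesic $4$-simplices, so it is a simplicial complex. The group $W$ acts on $T$ and is transitive on vertices, with vertex stabilizers of order $14400$. At each vertex $v$ the directions of the simplices induce the tessellation $\{3,3,5\}$ on the unit tangent sphere, so $\mathrm{lk}(v)\cong S$. All edges have the same length $\ell$.

*The edge length.* A $2$-face is an equilateral triangle, and its angle is the angle between adjacent vertices of $\{3,3,5\}$, namely $\pi/5$. The hyperbolic law of cosines for angles gives, for an equilateral triangle with angle $A$, $\cosh\ell=\frac{\cos A+\cos^2A}{\sin^2A}=\frac{\cos A}{1-\cos A}$. With $\cos A=\frac\varphi2$, $\varphi^2=\varphi+1$ and $2-\varphi=\varphi^{-2}$,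
$$\cosh\ell=\frac{\varphi}{2-\varphi}=\varphi^3=1+2\varphi=2+\sqrt5=:C.\tag{1}$$

**Lemma 4.** $T$ is fns.

*Proof.* **Step 1: flag, by reading adjacency from angles.** Let $Q$ be a clique, $v\in Q$, and $a,b\in Q\setminus v$ distinct. The triangle $vab$ is equilateral with side $\ell$, so its angle at $v$ is $\pi/5$. Hence the directions of $a,b$ are adjacent vertices of $\{3,3,5\}$, that is, $a,b$ are adjacent in $\mathrm{lk}(v)$. So $Q\setminus v$ is a clique of $\mathrm{lk}(v)\cong S$, hence a face of the link, and $Q$ is a simplex.

**Step 2: no square, because such a square would be too small.** Let $a,b,c,e$ be an induced $4$-cycle. The two cycle neighbors of each of its vertices are nonadjacent, so they are nonadjacent in its link, and the angle at each vertex is at least $\pi/3$. The triangles $abe$ and $cbe$ are congruent, with sides $\ell,\ell$ and the common side $be$. By the triangle inequality for angles at $b$, $\angle abe+\angle ebc\ge\angle abc\ge\pi/3$. So $\beta:=\angle abe\ge\pi/6$, and the triangle $abe$ is nondegenerate. It is isosceles with legs $\ell$, apex angle $\theta\ge\pi/3$ at $a$, and base angle $\beta$. Bisecting it at $a$ gives a right triangle with hypotenuse $\ell$ and acute angles $\theta/2,\beta\ge\pi/6$.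 In a hyperbolic right triangle $\cosh(\text{hypotenuse})$ is the product of the cotangents of the acute angles, so
$$\cosh\ell=\cot\tfrac\theta2\cot\beta\le\cot^2\tfrac\pi6=3<2+\sqrt5,$$
a contradiction. $\square$

## 6. No two vertices of $T$ are closer than an edge

We want to bound the angle at $v$ under which an edge $ab$ is seen. If $a$ and $b$ could come very close to $v$, this angle could be large. So we first bound the distance of vertices from below. Vertices not joined by an edge could a priori be closer than $\ell$; arithmetic excludes it. Let $d_{\mathbb H}$ denote hyperbolic distance.

**Lemma 5.** Distinct vertices $v,w$ of $T$ satisfy $d_{\mathbb H}(v,w)\ge\ell$.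

*Proof.* Recall the hyperboloid model: $\mathbb H^4$ is a sheet of $\langle x,x\rangle=-1$ for a form of signature $(4,1)$ on $\mathbb R^5$. With $B=-\langle\cdot,\cdot\rangle$ we have $B(x,y)=\cosh d_{\mathbb H}(x,y)$. Let $v_0,\dots,v_4$ be the vertices of a $4$-simplex of $T$. They form a basis, with $B(v_i,v_i)=1$ and $B(v_i,v_j)=C$ for $i\ne j$. Put $R=\mathbb Z[\varphi]$ and $L=\bigoplus Rv_i$.

**Step 1: the reflections in the facets preserve $L$.** Let $r_i$ be the reflection in the hyperplane spanned by $\{v_j\}_{j\ne i}$. By symmetry a normal vector to this hyperplane is $n_i=v_i-s_0\sum_{j\ne i}v_j$ for some real $s_0$. Since $B(n_i,n_i)=B(v_i,n_i)$, the reflection formula gives $r_iv_i=v_i-2n_i=-v_i+t\sum_{j\ne i}v_j$ with $t=2s_0$. Pair with some $v_j$, $j\ne i$. As $r_i$ fixes $v_j$, the left side gives $B(v_i,v_j)=C$, so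
$$C=-C+t(1+3C),\qquad t=\frac{2C}{1+3C}=\frac{2+4\varphi}{4+6\varphi}=\varphi-1 .$$
The last equality holds because $(4+6\varphi)(\varphi-1)=6\varphi^2-2\varphi-4=2+4\varphi$. So $t\in R$ and $r_iL\subseteq L$.

**Step 2: all vertices are congruent to $v_0$ in a suitable sense modulo $2$.** Define the $R$-linear map $s:L\to R/2R$, $s(\sum c_iv_i)=\sum c_i\bmod 2$. Then $s(r_iv_i)=-1+4t\equiv1=s(v_i)$, and $r_i$ fixes the other basis vectors, so $s\circ r_i=s$. Two $4$-simplices of $T$ sharing a facet are mirror images in it. If $\Delta$ is our simplex and $g\in\langle r_0,\dots,r_4\rangle$, then the neighbor of $g\Delta$ across the image of its $i$-th facet is $(gr_ig^{-1})g\Delta=gr_i\Delta$. Any two $4$-simplices are joined by a chain of simplices sharing facets, because $\mathbb H^4$ minus the codimension-$2$ skeleton is connected. So every $4$-simplex is $g\Delta$ for some such $g$. Hence every vertex $w$ of $T$ lies in $L$ with $s(w)=1$. All $B(v_i,v_j)$ are $\equiv1\pmod{2R}$, so for vertices $v,w$ we get $B(v,w)\equiv s(v)s(w)=1\pmod{2R}$, that is,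
$$\cosh d_{\mathbb H}(v,w)=1+2z,\qquad z\in R.\tag{2}$$

**Step 3: the conjugate of $z$ is bounded.** Let $\sigma$ be the automorphism $\sqrt5\mapsto-\sqrt5$, acting on coefficients of vectors in $L$. The conjugate form $B^\sigma$ has diagonal entries $1$ and off-diagonal entries $C^\sigma=2-\sqrt5$. Its eigenvalues are $1-C^\sigma=\sqrt5-1$ and $1+4C^\sigma=9-4\sqrt5$. Both are positive, so $B^\sigma$ is positive definite. Vertices satisfy $B^\sigma(v^\sigma,v^\sigma)=\sigma(B(v,v))=1$. Cauchy–Schwarz gives $|1+2z^\sigma|=|B^\sigma(v^\sigma,w^\sigma)|\le1$, i.e. $z^\sigma\in[-1,0]$.

**Step 4: the smallest possible $z$.** Let $v\ne w$, so $z>0$. Write $z=a+b\varphi$ with $a,b\in\mathbb Z$. Then $b\sqrt5=z-z^\sigma>0$, so $b\ge1$.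

- If $b\ge2$, then $z=z^\sigma+b\sqrt5\ge2\sqrt5-1>\varphi$.
- If $b=1$, then $z^\sigma=a+1-\varphi\in[-1,0]$, and since $0.6<\varphi-1<0.7$ this forces $a=0$ and $z=\varphi$.

In both cases $\cosh d_{\mathbb H}(v,w)\ge1+2\varphi=\cosh\ell$. $\square$

## 7. Every edge is seen under an angle at most $\pi/5$

**Lemma 6.** Let $v$ be a vertex of $T$ and let $a,b\ne v$ be adjacent vertices. Then $\angle_v(a,b)\le\pi/5$.

*Proof.* Let $d_1\ge d_2$ be the hyperbolic distances of $a,b$ from $v$, in some order. By Lemma 5, $d_2\ge\ell$. Since $d_{\mathbb H}(a,b)=\ell$, the hyperbolic law of cosines gives $\cos\angle_v(a,b)=F(d_1,d_2)$, where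
$$F(x,y)=\frac{\cosh x\cosh y-\cosh\ell}{\sinh x\sinh y},\qquad \frac{\partial F}{\partial x}=\frac{\cosh\ell\cosh x-\cosh y}{\sinh^2x\,\sinh y}.$$
For $x\ge y$ this derivative is positive, so we may lower $x$ from $d_1$ to $d_2$. Then we lower both to $\ell$:
$$F(d_1,d_2)\ge F(d_2,d_2)=1-\frac{\cosh\ell-1}{\sinh^2d_2}\ge1-\frac{\cosh\ell-1}{\sinh^2\ell}=F(\ell,\ell)=\cos\frac\pi5 .$$
The last equality holds because $F(\ell,\ell)$ is the cosine of the angle of the equilateral triangle of side $\ell$. $\square$

## 8. The hyperbolic manifold $M$ and its direction map

A group is *residually finite* if every nontrivial element lies outside some finite-index normal subgroup. Intersecting finitely many such subgroups, one can avoid any finite set of nontrivial elements. In $\mathbb Z$, for example, the subgroup $N\mathbb Z$ avoids all nonzero integers of absolute value below $N$. Finitely generated linear groups are residually finite (Malcev), so $W$ is.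

**Step 1: construction of $M$.** Fix a vertex $v_0$ of $T$. The set $\{g\in W:d(v_0,gv_0)<600\}$ is finite, because $T$ is locally finite and vertex stabilizers are finite. So there is a finite-index normal subgroup $\Gamma\triangleleft W$ containing none of its nontrivial elements. Intersecting with the orientation-preserving subgroup of $W$, which is normal of index $2$, we may assume that $\Gamma$ preserves orientation. Any vertex is $x=hv_0$ with $h\in W$, and for $1\ne\gamma\in\Gamma$
$$d(x,\gamma x)=d(v_0,h^{-1}\gamma h\,v_0)\ge600,$$
as $h^{-1}\gamma h$ is again a nontrivial element of $\Gamma$. By Lemmas 1 and 4, $M:=T/\Gamma$ is an fns triangulation of a closed orientable hyperbolic $4$-manifold. It is compact because $W$ is transitive on vertices and $\Gamma$ has finite index. All its vertex links are isomorphic to $S$, the boundary complex of a simplicial polytope, so $M$ is a combinatorial manifold. Let $q:T\to M$ be the projection and $n=f_0(M)$.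

**Step 2: $\chi(M)=n$.** Count pairs (vertex, face containing it), using the face numbers of $S$:
$$f(M)=n\cdot\left(1,\tfrac{120}2,\tfrac{720}3,\tfrac{1200}4,\tfrac{600}5\right)=n\,(1,60,240,300,120),$$
and $1-60+240-300+120=1$.

**Step 3: $n$ is even.** A reflection in $W$ normalizes $\Gamma$, so it induces an orientation-reversing simplicial automorphism of $M$. Hence the signature of $M$ equals its own negative, so it is $0$. The intersection form is nondegenerate of rank $b_2$, and $M$ is connected and orientable, so by Poincaré duality
$$n=\chi(M)=2-2b_1+b_2\equiv b_2\equiv\operatorname{sign}(M)=0\pmod2 .$$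

**Step 4: $n\ge300$.** The graph of $T$ is infinite, connected and locally finite, so it contains a geodesic edge path of length $299$. Its $300$ vertices are pairwise at distance at most $299<600$, so they have distinct images in $M$.

**Step 5: the direction map.** Fix $\tilde v\in T$, put $v=q(\tilde v)$ and identify $S=\mathrm{lk}_M(v)$. Let $\alpha:S\to S$ be the antipodal automorphism, and let $U$ be the unit tangent sphere at $\tilde v$. Vertices at distance at most $5$ from $\tilde v$ are pairwise at distance at most $10$, so $q$ is injective on them. It also reflects adjacency among them: if $q(a),q(b)$ are adjacent, then $a$ is adjacent to some $\gamma b$, so $d(b,\gamma b)\le5+5+1<600$ and $\gamma=1$. By path lifting, the image of these vertices is the set of all vertices of $M$ at distance at most $5$ from $v$. So for a vertex $z$ of $M$ with $1\le d(v,z)\le5$ we may define $\rho(z)\in U$ as the direction at $\tilde v$ of the unique lift of $z$ within distance $5$ of $\tilde v$. If $z,z'$ are adjacent vertices of this kind, their lifts are adjacent and different from $\tilde v$, and Lemma 6 gives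
$$z,z'\text{ adjacent}\ \Rightarrow\ \angle(\rho(z),\rho(z'))\le\pi/5.\tag{3}$$
On the link itself, $\rho(\alpha y)=-\rho(y)$ for $y\in S$.

## 9. The crosscap: proof of Theorem A

**Step 1: the double cover.** Let $M'=M\setminus v$, with boundary $S$. Take two copies $M'_1,M'_2$, with $z_i$ the copy of $z$ in $M'_i$, and glue them by the antipodal map:
$$Y=M'_1\cup M'_2,\qquad y_1=(\alpha y)_2\ \text{ for } y\in S.$$
By Lemma 3 with $K=L=M$ and $\beta=\alpha$, $Y$ is an fns combinatorial $4$-manifold with $\chi(Y)=2n-2$.

**Step 2: the involution.** The swap $\tau:z_1\leftrightarrow z_2$ is well defined on $Y$. For $y\in S$ it sends $y_1\mapsto y_2$, and it sends the other name of this vertex, $(\alpha y)_2$, to $(\alpha y)_1=(\alpha^2y)_2=y_2$. So $\tau$ is a simplicial involution. On $S$ it acts by $y_1\mapsto y_2=(\alpha y)_1$.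

**Step 3: $d(x,\tau x)\ge5$ for every vertex $x$ of $Y$.** This is what Lemma 1 needs. Define
$$\hat\rho(z_1)=\rho(z),\qquad \hat\rho(z_2)=-\rho(z)\qquad\text{whenever } 1\le d_M(v,z)\le5 .$$
This is consistent on $S$, since $\hat\rho((\alpha y)_2)=-\rho(\alpha y)=\rho(y)=\hat\rho(y_1)$. Also $\hat\rho(\tau x)=-\hat\rho(x)$. Every edge of $Y$ lies in $M'_1$ or in $M'_2$, so by (3) adjacent vertices in the domain of $\hat\rho$ have images at angle at most $\pi/5$.

Suppose $x=p_0,p_1,\dots,p_k=\tau x$ is an edge path with $k\le4$. First, it contains a vertex of $S$: if $x\notin S$, then $x$ and $\tau x$ lie off $S$ on different sides, and no edge crosses from one side to the other off $S$. Second, $\hat\rho$ is defined on the whole path. Indeed, go from $p_i$ along the path to a nearest vertex of $S$. This subpath has length at most $4$, and before its end it avoids $S$, so it lies in one side. Hence the vertex of $M$ underlying $p_i$ on that side is within distance $4$ of $S$ in $M'$, so within distance $5$ of $v$, and it is not $v$. Therefore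
$$\pi=\angle(\hat\rho(x),-\hat\rho(x))=\angle(\hat\rho(p_0),\hat\rho(p_k))\le k\cdot\frac\pi5\le\frac{4\pi}5,$$
a contradiction.

**Step 4: the quotient.** By Step 3 and Lemma 1 with $G=\{1,\tau\}$, the complex $X:=Y/\tau$ is fns, and $|Y|\to|X|$ is a double covering that is isomorphic on stars of vertices. So $X$ is a closed combinatorial $4$-manifold and
$$\chi(X)=\tfrac12\chi(Y)=n-1,$$
which is odd, because $n$ is even.

**Step 5: $|X|\cong M\#\mathbb{RP}^4$.** Every $\tau$-orbit meets $|M'_1|$, and by Step 2 two points of $|M'_1|$ are in one orbit only if they are equal or lie on $S$ and are exchanged by $\alpha$. So $|X|$ is $|M'|$ with boundary points identified under $\alpha$, the antipodal map of $S^3$. Use a collar $S^3\times[0,1]$ of $\partial M'$, with the boundary at $S^3\times0$. Then $|X|$ is a copy of $M'$ glued along $S^3\times1$ to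
$$S^3\times[0,1]\big/\big((y,0)\sim(-y,0)\big).$$
Now $\mathbb{RP}^4$ is a $4$-ball with antipodal boundary points identified. Removing a smaller concentric open ball leaves exactly this space. So the space is $\mathbb{RP}^4$ minus an open ball. Since $M'$ is $M$ minus the open star of $v$, an open ball, we get $|X|\cong M\#\mathbb{RP}^4$. $\blacksquare$

As a check against the inequality $\chi\ge f_0$: $X$ has $n-1-120+60=n-61$ vertices, and $\chi(X)=n-1$.

## 10. All large Euler characteristics: proof of Theorem B

To iterate Lemma 3 we need vertices with matching links. Call a vertex *good* if its link is isomorphic to $S$. Its closed star then has $121$ vertices.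

**Step 1: $M$ and $X$ have many good vertices.** All $n\ge300$ vertices of $M$ are good. In $X$, consider the images of the $n-121$ vertices $z$ of $M$ with $d(z,v)\ge2$. They are distinct, and they are good: Lemma 1 is isomorphic on stars, and all faces of $Y$ at $z_1$ lie in $M'_1$, so the link is isomorphic to $\mathrm{lk}_{M'}(z)=\mathrm{lk}_M(z)$. Removing the $121$ vertices of the star of a good vertex $w$ still leaves at least $n-242>0$ good vertices. So each $N\in\{M,X\}$ contains a good vertex $w$ and another good vertex outside $\mathrm{st}(w)$.

**Step 2: the iteration.** Let $N_1,\dots,N_m\in\{M,X\}$, with exactly $j$ of them equal to $X$. Put $K_1=N_1$. Given an fns combinatorial manifold $K_i$ with a good vertex $u$, let $K_{i+1}$ be the star-connected sum of $K_i$ at $u$ with $N_{i+1}$ at a vertex $w$ as in Step 1. Both links are isomorphic to $S$, so a gluing isomorphism exists and Lemma 3 applies. A good vertex of $N_{i+1}$ outside $\mathrm{st}(w)$ is not on the gluing sphere and is not adjacent to $w$, so it keeps its link. So $K_{i+1}$ has a good vertex and the induction continues. The complex $K_m$ is fns.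

**Step 3: the topological type.** We check that the choice of gluing does not matter. Let $D=\mathrm{st}(w)\subset N$, where $N=N_{i+1}$. Two PL gluings of the boundary sphere of $K_i\setminus u$ to $\partial D$ differ by a PL homeomorphism $h$ of $\partial D$, which extends to $D$ by coning. If the extension $\hat h$ of $h$ to $D$ extends further to a PL self-homeomorphism of $N$, then the two results are homeomorphic, by the identity on the side of $K_i$ and this self-homeomorphism on the side of $N$. By the disc theorem of PL topology, a PL homeomorphism between PL balls of full dimension in a connected closed PL manifold extends to a self-homeomorphism if it preserves a given orientation of the manifold, or if the manifold is nonorientable; in the latter case one drags the ball around an orientation-reversing loop. This settles $N=X$, which is nonorientable, and $N=M$ when $\hat h$ preserves orientation. If $N=M$ and $\hat h$ reverses orientation, let $\psi$ be the orientation-reversing simplicial automorphism of Section 8. Then $\hat h\psi^{-1}:\psi(D)\to D$ preserves orientation and extends to some $g$, and $g\psi$ extends $\hat h$.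

So $|K_{i+1}|\cong|K_i|\#N_{i+1}$ without ambiguity. Since $X\cong M\#\mathbb{RP}^4$, every summand is $M$ or $\mathbb{RP}^4$. The same argument shows that sums with either of these do not depend on the gluing. The removed balls can be taken disjoint, so the order of summation does not matter either, and $|K_m|\cong(\#^mM)\#(\#^j\mathbb{RP}^4)$. This proves the first statement.

**Step 4: the Euler characteristics.** There are $m-j$ summands with $\chi=n$, $j$ summands with $\chi=n-1$, and $m-1$ gluings, so
$$\chi(K_m)=mn-j-2(m-1)=m(n-2)+2-j.$$
For each $m\ge n-3$, letting $j=0,1,\dots,n-3$ (all at most $m$) realizes every integer in the interval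
$$I_m=\big[\,m(n-2)+2-(n-3),\ m(n-2)+2\,\big].$$
The lower end of $I_{m+1}$ is
$$(m+1)(n-2)+2-(n-3)=\big(m(n-2)+2\big)+1,$$
one more than the upper end of $I_m$. So consecutive intervals abut, and every integer
$$k\ge k_0:=(n-3)(n-2)+2-(n-3)=(n-3)^2+2$$
is the Euler characteristic of an fns $4$-manifold. $\blacksquare$
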